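\title{Sparse levels and the Hausdorff spectra of weakly branch groups}

\begin{abstract}
A closed branch group acting on a spherically homogeneous rooted tree has full Hausdorff spectrum $[0,1]$ with respect to the level-stabilizer filtration. We answer in the negative the question whether every closed weakly branch group has Hausdorff spectrum $[0,1]$ and normal Hausdorff spectrum $\{0,1\}$. On every tree of bounded valency we construct a closed weakly branch group whose two spectra coincide and form a finite set containing a number in $(0,1)$. The method is to insert very sparse extra levels into the tree of a level-transitive group. This makes the group weakly branch, and on the $m$-adic tree it changes no Hausdorff dimension, so that weakly branch and level-transitive groups realize the same pairs of spectra there. We compute the spectra obtained from products of odometers, and we show that the normal spectrum can differ from $\{0,1\}$ on every spherically homogeneous tree.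
\end{abstract}

\section{The question and the results}\label{sec:intro}

\subsection*{Trees and their automorphisms}
Let $\mathbf m=(m_n)_{n\ge1}$ be a sequence of integers $m_n\ge2$, and let $T_{\mathbf m}$ be the rooted tree in which every vertex at level $n-1$ has exactly $m_n$ children. We use coordinates: put $X_n=\mathbb Z/m_n$, let the $n$th level be $V_n=X_1\times\dots\times X_n$ (so $V_0$ is the root), and for $x\in V_n$ and $k\le n$ write $x|_k=(x_1,\dots,x_k)$. A vertex $x$ is \emph{below} $v\in V_k$ if its level is at least $k$ and $x|_k=v$. When $m_n=m$ for all $n$ we write $T_m$ and speak of the $m$-adic tree.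

An automorphism of $T_{\mathbf m}$ is a family of bijections $V_n\to V_n$ that commute with the truncations $x\mapsto x|_k$. The group $\operatorname{Aut}T_{\mathbf m}$ is the inverse limit of the finite permutation groups that it induces on the levels, and so it is a countably based profinite group. A map $\varphi$ from a compact space to $\operatorname{Aut}T_{\mathbf m}$ is continuous exactly when, for each $n$, the permutation of $V_n$ induced by $\varphi(z)$ is a locally constant function of $z$; the image of $\varphi$ is then compact, hence closed.

Let $G\le\operatorname{Aut}T_{\mathbf m}$. The \emph{level stabilizer} $\operatorname{St}_G(n)$ consists of the elements that fix every vertex of $V_n$. The \emph{rigid vertex stabilizer} $\operatorname{rist}_G(v)$ consists of the elements that fix every vertex not below $v$. Rigid stabilizers of distinct vertices of one level move disjoint sets of vertices, so they commute and generate their direct product, the \emph{rigid level stabilizer} $\operatorname{Rist}_G(n)=\prod_{v\in V_n}\operatorname{rist}_G(v)$. The group $G$ is \emph{level-transitive} if it is transitive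 on every $V_n$; it is \emph{weakly branch} if it is level-transitive and $\operatorname{rist}_G(v)\ne1$ for every vertex $v$; and it is \emph{branch} if in addition $|G:\operatorname{Rist}_G(n)|<\infty$ for all $n$.

\subsection*{Hausdorff dimension}
A \emph{filtration} of a countably based profinite group $G$ is a descending chain $G=G^{(0)}\supseteq G^{(1)}\supseteq\cdots$ of open normal subgroups with trivial intersection. The Hausdorff dimension of a closed subgroup $H\le G$ with respect to the filtration is given by the Barnea--Shalev formula
\[
\liminf_{i\to\infty}\frac{\log|HG^{(i)}:G^{(i)}|}{\log|G:G^{(i)}|}.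
\]
In this paper $G$ is always a closed level-transitive group of tree automorphisms, and the filtration is always the level-stabilizer filtration $\{\operatorname{St}_G(n)\}_{n\ge0}$, which we omit from the notation. For a group $H$ of tree automorphisms let $H_n$ be the permutation group that $H$ induces on the $n$th level. If $H\le G$, then $H_n$ is the image of $H$ in $G_n=G/\operatorname{St}_G(n)$, and the formula becomes
\[
\operatorname{hdim}_G(H)=\liminf_{n\to\infty}\frac{\log|H_n|}{\log|G_n|}.
\]
The right side makes sense for any subgroup $H$, and it does not change when $H$ is replaced by its closure, which induces the same groups $H_n$. The \emph{Hausdorff spectrum} $\operatorname{hspec}(G)$ is the set of numbers $\operatorname{hdim}_G(H)$ for $H\le G$ closed, and the \emph{normal Hausdorff spectrum} $\operatorname{hspec}_{\trianglelefteq}(G)$ is the set of these numbers for $H\trianglelefteq G$ closed.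

The dimension measures the share of $G$ that $H$ occupies, on a logarithmic scale, as seen from deep levels. It is monotone in $H$. Since $|G_n|\ge|V_n|\to\infty$, finite subgroups have dimension $0$, and subgroups of finite index have dimension $1$ because $|G_n:H_n|\le|G:H|$. In all cases
\[
\{0,1\}\subseteq\operatorname{hspec}_{\trianglelefteq}(G)\subseteq\operatorname{hspec}(G)\subseteq[0,1].
\]

\subsection*{The role of rigid stabilizers}
Rigid stabilizers tend to make the spectrum large and the normal spectrum small. The following result is known; we do not use it in our proofs. Here $H'=[H,H]$.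

\begin{theorem}[known]\label{thm:known}
Let $G\le\operatorname{Aut}T_{\mathbf m}$ be closed and level-transitive.
\begin{enumerate}
\item[(i)] If $\operatorname{hdim}_G(\operatorname{Rist}_G(n))=1$ for all $n\ge1$, then $\operatorname{hspec}(G)=[0,1]$.
\item[(ii)] If moreover $\operatorname{hdim}_G(\operatorname{Rist}_G(n)')=1$ for all $n\ge1$, then $\operatorname{hspec}_{\trianglelefteq}(G)=\{0,1\}$.
\end{enumerate}
The hypothesis of \textup{(i)} holds for every closed branch group.
\end{theorem}

Two short computations show the mechanism. First, the groups $\operatorname{rist}_G(v)$, $v\in V_n$, are conjugate in $G$, so they induce groups of equal order on each level, and these induced groups move disjoint sets of vertices. Hence for $W\subseteq V_n$,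
\[
\operatorname{hdim}_G\Big(\prod_{v\in W}\operatorname{rist}_G(v)\Big)=\frac{|W|}{|V_n|}\,\operatorname{hdim}_G(\operatorname{Rist}_G(n)).
\]
Under the hypothesis of (i) this already gives the dense set of values $k/|V_n|$. Second, let $1\ne N\trianglelefteq G$ and pick $g\in N$ moving a vertex $v\in V_n$. For $x,y\in\operatorname{rist}_G(v)$ the element $z=gx^{-1}g^{-1}$ lies in $\operatorname{rist}_G(gv)$ and so commutes with $x$ and $y$, while $c=xz=(xgx^{-1})g^{-1}$ lies in $N$. Therefore $xyx^{-1}y^{-1}=cyc^{-1}y^{-1}\in N$. Thus $N$ contains $\operatorname{rist}_G(v)'$, and by transitivity it contains $\operatorname{Rist}_G(n)'$, which under the hypothesis of (ii) has dimension $1$.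

Both computations are available in any weakly branch group: the subproducts of rigid stabilizers are nontrivial, and every nontrivial normal subgroup contains some $\operatorname{Rist}_G(n)'$. It is natural to guess that the conclusions survive as well. The following question is posed in \cite{FGU}.

\begin{quote}
\emph{Is it true that $\operatorname{hspec}(G)=[0,1]$ and $\operatorname{hspec}_{\trianglelefteq}(G)=\{0,1\}$ for every sequence $\mathbf m$ and every closed weakly branch group $G\le\operatorname{Aut}T_{\mathbf m}$?}
\end{quote}

\subsection*{Results}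
The answer is no. Both equalities can fail, even simultaneously and even on every $m$-adic tree.

\begin{theorem}\label{thm:A}
Let $\mathbf m$ be a bounded sequence. There is a closed weakly branch group $G\le\operatorname{Aut}T_{\mathbf m}$ such that $\operatorname{hspec}(G)=\operatorname{hspec}_{\trianglelefteq}(G)$ is a finite set containing a number in $(0,1)$. In particular $\operatorname{hspec}(G)\ne[0,1]$ and $\operatorname{hspec}_{\trianglelefteq}(G)\ne\{0,1\}$.
\end{theorem}

The reason is that weak branching asks for one nontrivial element in each $\operatorname{rist}_G(v)$ and says nothing about how far below $v$ this element first moves a vertex. An element that first acts at a very deep level is invisible to the ratio $\log|H_n|/\log|G_n|$ until that level, and by then the denominator is large. On the $m$-adic tree this turns into a general principle.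

\begin{theorem}\label{thm:B}
Fix $m\ge2$. For every closed level-transitive group $A\le\operatorname{Aut}T_m$ there is a closed weakly branch group $G\le\operatorname{Aut}T_m$ with $\operatorname{hspec}(G)=\operatorname{hspec}(A)$ and $\operatorname{hspec}_{\trianglelefteq}(G)=\operatorname{hspec}_{\trianglelefteq}(A)$. Hence the pairs \textup{(}spectrum, normal spectrum\textup{)} realized on $T_m$ by closed weakly branch groups are exactly those realized by closed level-transitive groups.
\end{theorem}

Applying this to abelian groups $A$ gives explicit spectra. Let $v_p$ denote the $p$-adic valuation.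

\begin{theorem}\label{thm:C}
Fix $m\ge2$ and real numbers $\alpha_1,\dots,\alpha_r>0$ with $\sum_i\alpha_i=1$. For primes $p\mid m$ put $\lambda_p=v_p(m)\log p/\log m$.
\begin{enumerate}
\item[(a)] There is a closed weakly branch group $G\le\operatorname{Aut}T_m$ with
\[
\operatorname{hspec}(G)=\operatorname{hspec}_{\trianglelefteq}(G)=\Big\{\sum_{p\mid m}\lambda_p\sum_{i\in I_p}\alpha_i\ :\ I_p\subseteq\{1,\dots,r\}\text{ for each }p\mid m\Big\}.
\]
For $m$ a prime power this set is $\{0,1\}$ when $r=1$, and it is $\{0,\alpha,1-\alpha,1\}$ with $\alpha=\alpha_1$ when $r=2$.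
\item[(b)] There is a closed weakly branch group $G\le\operatorname{Aut}T_m$ with $\operatorname{hspec}(G)=\operatorname{hspec}_{\trianglelefteq}(G)=[0,1]$.
\end{enumerate}
\end{theorem}

Thus for $m$ a prime power the first equality of the question can fail while the second holds, and for every $m$ the second can fail while the first holds. For the normal spectrum no assumption on the tree is needed.

\begin{theorem}\label{thm:D}
For every sequence $\mathbf m$ there is a closed weakly branch group $G\le\operatorname{Aut}T_{\mathbf m}$ with a closed normal subgroup $H$ such that $\frac12\le\operatorname{hdim}_G(H)\le\frac34$. In particular $\operatorname{hspec}_{\trianglelefteq}(G)\ne\{0,1\}$.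
\end{theorem}

We make no claim about whether $\operatorname{hspec}(G)\ne[0,1]$ can be achieved on every tree with unbounded $\mathbf m$.

\section{An example on the binary tree}\label{sec:example}

Let $m=2$. Identify $x\in V_n$ with the residue $x_1+2x_2+\dots+2^{n-1}x_n$ modulo $2^n$; truncation to level $k$ is reduction modulo $2^k$. The group $A=\mathbb Z_2$ of $2$-adic integers acts by addition. This is the binary \emph{odometer}. It is level-transitive with $|A_n|=2^n$. Its closed subgroups are $0$ and the groups $2^k\mathbb Z_2$, of dimensions $0$ and $\lim_n(n-k)/n=1$, so $\operatorname{hspec}(A)=\{0,1\}$. The group $A$ is far from weakly branch: an element $t\neq0$ moves every vertex of level greater than $v_2(t)$, so $\operatorname{rist}_A(v)=1$ for every vertex $v$ other than the root.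

We want to add rigid elements at a small cost. The simplest nontrivial automorphism that fixes all vertices not below a given $v\in V_k$ changes one coordinate $x_s$, with $s>k$, to $x_s+1$ when $x|_k=v$, and does nothing otherwise. In a level-transitive group such an element comes with at least $2^k$ conjugates, one for each vertex of $V_k$. In the best case these are the elements of the same form, and they generate the group of all maps $x_s\mapsto x_s+f(x|_k)$ with $f\colon V_k\to\mathbb Z/2$, of order $2^{2^k}$. For $s=k+1$ this dwarfs $|A_{k+1}|=2^{k+1}$. But $s$ is at our disposal, and for $s=4^{k+1}$ the exponent $2^k$ is less than $\sqrt s$. To reach the best case we must keep the odometer from reading or changing the coordinate $x_s$, since its carries would otherwise produce further conjugates. So we reserve the coordinates $4,16,64,\dots$ for the new elements and let the odometer act on the others.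

Concretely, an element $g=(t,f)$ is given by $t\in\mathbb Z_2$ and functions $f_i\colon V_{i-1}\to\mathbb Z/2$ for $i\ge1$. It adds $t$ to the binary number with digits $x_1,x_2,x_3,x_5,\dots,x_{15},x_{17},\dots$, and it acts on the reserved coordinates by
\[
x_4\mapsto x_4+f_1,\qquad x_{16}\mapsto x_{16}+f_2(x_1),\qquad x_{64}\mapsto x_{64}+f_3(x_1,x_2),\qquad\dots
\]
where $f_1$ is a constant. These maps form a group $G$. For instance, $(t,f)(t',f')$ adds $t+t'$ to the unreserved digits and sends $x_{16}$ to $x_{16}+f'_2(x_1)+f_2(x_1+t')$, where $t'$ is read modulo $2$; this is again of the same form. The element with $t=0$, $f_2(0)=1$, $f_2(1)=0$ and all other $f_i=0$ is a nontrivial element of the rigid stabilizer of the vertex $0\in V_1$, and it acts trivially on the first $15$ levels.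

Now count. Let $\ell=\lfloor\log_4n\rfloor$ be the number of reserved coordinates up to $n$. The action of $(t,f)$ on $V_n$ is described by $t$ modulo $2^{n-\ell}$ and by $f_1,\dots,f_\ell$, so
\[
\log_2|G_n|=(n-\ell)+(1+2+\dots+2^{\ell-1})=(n-\ell)+(2^\ell-1),\qquad 2^\ell\le\sqrt n .
\]
Let $H\le G$ be closed and let $B\le\mathbb Z_2$ be its image under $(t,f)\mapsto t$. Then $|B_{n-\ell}|\le|H_n|\le|B_{n-\ell}|\cdot2^{2^\ell-1}$. If $B=0$, then $\log|H_n|/\log|G_n|\le\sqrt n/(n-\ell)\to0$. If $B=2^k\mathbb Z_2$, then $\log|H_n|/\log|G_n|\ge(n-\ell-k)/(n-\ell+\sqrt n)\to1$. So $G$ has spectrum $\{0,1\}$, and it is closed and weakly branch by Lemma~\ref{lem:structure} below. This already refutes the first equality of the question.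

To refute the second, replace $\mathbb Z_2$ by $\mathbb Z_2\times\mathbb Z_2$, where the first factor acts as an odometer on the 1st, 3rd, 5th, \dots\ unreserved coordinates and the second on the 2nd, 4th, \dots. The same count shows that the preimage of $\mathbb Z_2\times0$ is a normal subgroup of dimension $\lim_j\lceil j/2\rceil/j=\frac12$.

\section{Inserting sparse levels}\label{sec:construction}

\subsection*{The construction}
Let $\mathbf m$ be arbitrary and $T=T_{\mathbf m}$. Let $S=\{s_1<s_2<\cdots\}$ be an infinite set of positive integers with infinite complement $D=\{d_1<d_2<\cdots\}$, and put $\delta(n)=|D\cap[1,n]|$. Let $T_D$ be the tree of the sequence $(m_{d_j})_{j\ge1}$, with $j$th level $X_{d_1}\times\dots\times X_{d_j}$. For $x\in V_n$ let $x_D=(x_d)_{d\in D,\,d\le n}$, a vertex of level $\delta(n)$ of $T_D$. Let $A\le\operatorname{Aut}T_D$ be closed and level-transitive.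

For $a\in A$ and a family $f=(f_i)_{i\ge1}$ of functions $f_i\colon V_{i-1}\to\mathbb Z/m_{s_i}$, define $g=(a,f)$ on $x\in V_n$ by
\begin{equation}\label{eq:def}
(gx)_D=a(x_D),\qquad (gx)_{s_i}=x_{s_i}+f_i(x|_{i-1})\quad\text{for all $i$ with }s_i\le n .
\end{equation}
This makes sense because $s_i\ge i$, so that $i-1<s_i\le n$. Let $G(A,S)$ be the set of all such maps, and put
\[
\nu(n)=\prod_{i:\,s_i\le n}m_{s_i}^{|V_{i-1}|},
\]
the number of choices of the functions $f_i$ with $s_i\le n$. The essential feature is the delay: the function that shifts the coordinate $s_i$ reads only the first $i-1$ coordinates, and not all $s_i-1$ coordinates that precede it.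

\begin{lemma}\label{lem:structure}
The set $G=G(A,S)$ is a closed weakly branch subgroup of $\operatorname{Aut}T$. The map $\pi\colon G\to A$, $(a,f)\mapsto a$, is a well-defined continuous surjective homomorphism. For each $n$ it induces a surjective homomorphism $\pi_n\colon G_n\to A_{\delta(n)}$ whose kernel equals $(\ker\pi)_n$ and has order $\nu(n)$, and $\pi_n(H_n)=\pi(H)_{\delta(n)}$ for every $H\le G$.
\end{lemma}

\begin{proof}
\emph{Each $g=(a,f)$ is an automorphism.} Let $x\in V_n$, $k\le n$ and $y=x|_k$. The $D$-coordinates of $(gx)|_k$ form the vertex $a(x_D)|_{\delta(k)}=a(x_D|_{\delta(k)})=a(y_D)$. For $s_i\le k$ we have $x|_{i-1}=y|_{i-1}$, since $i-1<s_i\le k$, and so $(gx)_{s_i}=(gy)_{s_i}$. Thus $g$ commutes with truncation. Suppose $gx=gy$ with $x,y\in V_n$. Then $x_D=y_D$ because $a$ is injective. We show $x_{s_i}=y_{s_i}$ for $s_i\le n$ by induction on $i$. The vertex $x|_{i-1}$ involves only $D$-coordinates and coordinates $s_j\le i-1<s_i$, for which $j<i$. So $x|_{i-1}=y|_{i-1}$ by the inductive hypothesis, and then $(gx)_{s_i}=(gy)_{s_i}$ gives $x_{s_i}=y_{s_i}$. Hence $g$ is injective, and therefore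 bijective, on the finite set $V_n$.

\emph{$G$ is a group.} Let $g=(a,f)$ and $g'=(a',f')$. Then $(gg'x)_D=a((g'x)_D)=aa'(x_D)$, and
\[
(gg'x)_{s_i}=(g'x)_{s_i}+f_i\big((g'x)|_{i-1}\big)=x_{s_i}+f'_i(x|_{i-1})+f_i\big(g'(x|_{i-1})\big).
\]
So
\begin{equation}\label{eq:product}
(a,f)(a',f')=\big(aa',(f'_i+f_i\circ g')_i\big)\in G .
\end{equation}
Here we use that $f_i$ ranges over \emph{all} functions on $V_{i-1}$, so that $f_i\circ g'$ is allowed. By \eqref{eq:product}, the element $h=(a^{-1},(-f_i\circ g^{-1})_i)\in G$ satisfies $hg=(1,(f_i-f_i\circ g^{-1}\circ g)_i)=(1,0)$, the identity. So $g^{-1}=h\in G$.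

\emph{The maps $\pi$ and $\pi_n$.} By \eqref{eq:def}, the action of $g=(a,f)$ on $V_n$ is determined by the image $\bar a$ of $a$ in $A_{\delta(n)}$ and the $f_i$ with $s_i\le n$. Conversely the action determines these data: $\bar a$ because $x\mapsto x_D$ maps $V_n$ onto level $\delta(n)$ of $T_D$, and $f_i$ because $f_i(x|_{i-1})=(gx)_{s_i}-x_{s_i}$ and every vertex of $V_{i-1}$ has the form $x|_{i-1}$. So $G_n$ is in bijection with the set of pairs $(\bar a,(f_i)_{s_i\le n})$, all of which occur. Since $S$ and $D$ are infinite, letting $n\to\infty$ shows that $g$ determines $a$ and $f$, so $\pi$ is well defined. It is surjective by construction and a homomorphism by \eqref{eq:product}. It is continuous because the action of $\pi(g)$ on level $j$ of $T_D$ is determined by the action of $g$ on $V_{d_j}$. The map $\pi_n$ sends a pair to $\bar a$; it is compatible with $\pi$, which gives $\pi_n(H_n)=\pi(H)_{\delta(n)}$. Its kernel consists of the $\nu(n)$ pairs with $\bar a=1$, and these are exactly the images of the elements $(1,f)$ of $\ker\pi$.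

\emph{$G$ is closed.} The space $A\times\prod_i(\mathbb Z/m_{s_i})^{V_{i-1}}$ is compact, because $A$ is closed. The action of $(a,f)$ on $V_n$ depends only on $\bar a$ and finitely many $f_i$, so $(a,f)\mapsto g$ is continuous and its image $G$ is closed.

\emph{$G$ is level-transitive.} Let $x,y\in V_n$. Since $A$ is level-transitive, there is $a\in A$ with $a(x_D)=y_D$. For $s_i\le n$ let $f_i$ be the constant function $y_{s_i}-x_{s_i}$, and let $f_i=0$ otherwise. Then $(a,f)x=y$.

\emph{Rigid stabilizers are nontrivial.} Let $v\in V_k$, $k\ge0$. Let $f_{k+1}\colon V_k\to\mathbb Z/m_{s_{k+1}}$ take the value $1$ at $v$ and $0$ elsewhere, let $f_i=0$ for $i\ne k+1$, and put $g=(1,f)$. The only coordinate that $g$ can change is $s_{k+1}\ge k+1$, and it changes it exactly when $x|_k=v$. So $g$ fixes all vertices of level at most $k$ and all deeper vertices $x$ with $x|_k\ne v$, and it moves the vertices of level $s_{k+1}$ below $v$. Hence $1\ne g\in\operatorname{rist}_G(v)$.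
\end{proof}

\subsection*{Transfer of dimensions}
Lemma~\ref{lem:structure} holds for any $S$. The dimensions in $G$ and in $A$ agree as soon as the kernel of $\pi_n$ is negligible compared with its image.

\begin{lemma}\label{lem:transfer}
Let $G=G(A,S)$ and put $\varepsilon_n=\log\nu(n)/\log|A_{\delta(n)}|$ for $n\ge d_1$. Suppose $\varepsilon_n\to0$. Then $\operatorname{hdim}_G(H)=\operatorname{hdim}_A(\pi(H))$ for every closed $H\le G$. Consequently $\operatorname{hspec}(G)=\operatorname{hspec}(A)$ and $\operatorname{hspec}_{\trianglelefteq}(G)=\operatorname{hspec}_{\trianglelefteq}(A)$.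
\end{lemma}

\begin{proof}
The subgroup $B=\pi(H)$ is a continuous image of a compact set, hence closed. Put $a_n=\log|A_{\delta(n)}|$ and $b_n=\log|B_{\delta(n)}|$, so $0\le b_n\le a_n$, and $a_n>0$ for $n\ge d_1$ by transitivity. By Lemma~\ref{lem:structure}, $\log|G_n|=(1+\varepsilon_n)a_n$. Also $\pi_n$ maps $H_n$ onto $B_{\delta(n)}$ with kernel of order at most $\nu(n)$, so $b_n\le\log|H_n|\le b_n+\varepsilon_na_n$. Therefore
\[
\frac{b_n}{a_n}-\varepsilon_n\ \le\ \frac{b_n}{a_n}\cdot\frac1{1+\varepsilon_n}\ \le\ \frac{\log|H_n|}{\log|G_n|}\ \le\ \frac{b_n+\varepsilon_na_n}{a_n}=\frac{b_n}{a_n}+\varepsilon_n ,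
\]
where the first inequality uses $1/(1+\varepsilon_n)\ge1-\varepsilon_n$ and $b_n/a_n\le1$. So $\operatorname{hdim}_G(H)=\liminf_nb_n/a_n$. The function $\delta$ is nondecreasing and takes the value $j$ exactly for $d_j\le n<d_{j+1}$. Thus the sequence $(b_n/a_n)_n$ arises from $(\log|B_j|/\log|A_j|)_j$ by repeating each term a finite, positive number of times, and the two sequences have the same lower limit. This proves the first claim.

Since $\pi$ is surjective, it maps closed subgroups to closed subgroups and closed normal subgroups to closed normal subgroups, which gives the inclusions of the spectra of $G$ in those of $A$. Conversely, every closed $B\le A$ equals $\pi(\pi^{-1}(B))$, where $\pi^{-1}(B)$ is closed, and normal if $B$ is normal.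
\end{proof}

The hypothesis cannot be dropped. On the binary tree take $s_i=2i$ and $A=\mathbb Z_2$. Then $\log_2\nu(n)=2^{\lfloor n/2\rfloor}-1$ and $\log_2|A_{\delta(n)}|=\lceil n/2\rceil$, so $\ker\pi$ has dimension $1$ in $G$, while its image in $A$ is trivial. For bounded $\mathbf m$, however, one sufficiently sparse set $S$ works for all $A$ at once, because transitivity alone forces $\log|A_j|$ to grow at least linearly.

\begin{lemma}\label{lem:sparse}
Suppose $2\le m_n\le M$ for all $n$ and $s_i=M^{2i}$. Then $\varepsilon_n\to0$ for every closed level-transitive $A\le\operatorname{Aut}T_D$.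
\end{lemma}

\begin{proof}
Let $n\ge1$ and $\ell=|S\cap[1,n]|=n-\delta(n)$. If $\ell\ge1$ then $M^{2\ell}=s_\ell\le n$; so in all cases $M^\ell\le\sqrt n$, and $\ell\le\log_2n$ since $M\ge2$. As $|V_{i-1}|\le M^{i-1}$ and $m_{s_i}\le M$,
\[
\log\nu(n)\le\log M\sum_{i=1}^{\ell}M^{i-1}=\log M\cdot\frac{M^\ell-1}{M-1}\le\sqrt n\,\log M .
\]
The group $A_{\delta(n)}$ is transitive on a set of at least $2^{\delta(n)}$ vertices, so $\log|A_{\delta(n)}|\ge(n-\log_2n)\log2$. Hence $\varepsilon_n\le\sqrt n\log M/\big((n-\log_2n)\log2\big)\to0$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}]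
Take $s_i=m^{2i}$. Since $\mathbf m$ is constant, $T_D$ is again the $m$-adic tree, so the given group $A$ acts on $T_D$. The group $G=G(A,S)$ is closed and weakly branch by Lemma~\ref{lem:structure} and has the spectra of $A$ by Lemmas~\ref{lem:transfer} and~\ref{lem:sparse}. Thus every pair realized by a closed level-transitive group is realized by a closed weakly branch group. The converse holds because weakly branch groups are level-transitive by definition.
\end{proof}

\section{Products of odometers}\label{sec:odometers}

It remains to find level-transitive groups $A$ whose spectra we can compute. We take $A$ abelian, so that the two spectra coincide, and with few closed subgroups, so that the spectrum is finite. One odometer on the binary tree gives only $\{0,1\}$; several interleaved odometers give intermediate values.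

Let $\boldsymbol\mu=(\mu_j)_{j\ge1}$ be a sequence of integers $\mu_j\ge2$, and let $\mathbb Z_{\ge1}=E_1\sqcup\dots\sqcup E_r$ be a partition into infinite sets. Put
\[
C_i(j)=\prod_{e\in E_i,\,e\le j}\mu_e,\qquad O_i=\varprojlim_j\mathbb Z/C_i(j),\qquad A=O_1\times\dots\times O_r .
\]
Write the $e$th coordinate of a vertex of $T_{\boldsymbol\mu}$ as a digit $0\le x_e<\mu_e$. If $E_i=\{e_1<e_2<\cdots\}$, the mixed-radix expansion $x_{e_1}+\mu_{e_1}x_{e_2}+\mu_{e_1}\mu_{e_2}x_{e_3}+\cdots$ is a bijection from the tuples $(x_e)_{e\in E_i,\,e\le j}$ onto $\{0,\dots,C_i(j)-1\}$, which we identify with $\mathbb Z/C_i(j)$. For $j'\le j$ the terms with $e>j'$ are divisible by $C_i(j')$, so truncation to level $j'$ is reduction modulo $C_i(j')$. In this way the $j$th level of $T_{\boldsymbol\mu}$ becomes the finite abelian group $\prod_i\mathbb Z/C_i(j)$, the truncation maps become group homomorphisms, and $A$ is the inverse limit of the levels. Let $A$ act on level $j$ by translation through the quotient map. Translations commute with truncation because truncation is a homomorphism. We obtain a continuous injective homomorphism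 $A\to\operatorname{Aut}T_{\boldsymbol\mu}$, and we regard $A$ as a closed abelian subgroup, with
\[
A_j=\prod_{i=1}^r\mathbb Z/C_i(j).
\]
The group $A_j$ acts \emph{regularly} on level $j$: it is transitive, and only the identity fixes a vertex.

\subsection*{One prime}
The difficulty in computing $|B_j|$ for a closed $B\le A$ is that the $r$ factors are truncated at different rates, so the rank of $B$ does not determine the answer. In $\mathbb Z/p^{c_1}\times\mathbb Z/p^{c_2}$ the three rank-one subgroups $\mathbb Z_p\times0$, $0\times\mathbb Z_p$ and $\{(t,t):t\in\mathbb Z_p\}$ of $\mathbb Z_p^2$ have images of orders $p^{c_1}$, $p^{c_2}$ and $p^{\max(c_1,c_2)}$. What distinguishes them is the family of coordinate sets onto which they project with finite index. The next lemma shows that this finite datum determines the order up to a bounded factor.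

We recall a consequence of Smith normal form. Let $R$ be an $r\times l$ matrix over $\mathbb Z_p$ with $l\ge r$. There are invertible matrices $U,U'$ over $\mathbb Z_p$ such that $URU'$ has entries $\gamma_1,\dots,\gamma_r$ on the diagonal and zeros elsewhere. The cokernel $\mathbb Z_p^r/R\mathbb Z_p^l$ is isomorphic to $\prod_i\mathbb Z_p/\gamma_i\mathbb Z_p$, and the ideal generated by the $r\times r$ minors is the same for $R$ and $URU'$, namely $\gamma_1\cdots\gamma_r\mathbb Z_p$. Hence
\begin{equation}\label{eq:smith}
\log_p\big|\mathbb Z_p^r/R\mathbb Z_p^l\big|=\min\{v_p(\Delta):\Delta\text{ an $r\times r$ minor of }R\},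
\end{equation}
where both sides may be $\infty$.

\begin{lemma}\label{lem:padic}
Let $B\le\mathbb Z_p^r$ be a closed subgroup. Let $\mathcal I$ be the family of sets $I\subseteq\{1,\dots,r\}$ for which the projection of $B$ to $\mathbb Z_p^I$ has finite index, and write this index as $p^{\kappa_I}$; thus $\emptyset\in\mathcal I$ and $\kappa_\emptyset=0$. For $c\in\mathbb Z_{\ge0}^r$ let $B(c)$ be the image of $B$ in $\prod_i\mathbb Z/p^{c_i}$. Then
\[
\log_p|B(c)|=\max_{I\in\mathcal I}\Big(\sum_{i\in I}c_i-\kappa_I\Big).
\]
In particular, with $\kappa=\max_{I\in\mathcal I}\kappa_I$, which depends only on $B$,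
\[
\max_{I\in\mathcal I}\sum_{i\in I}c_i-\kappa\ \le\ \log_p|B(c)|\ \le\ \max_{I\in\mathcal I}\sum_{i\in I}c_i\qquad\text{for all }c.
\]
\end{lemma}

\begin{proof}
The subgroup $B$ is stable under multiplication by $\mathbb Z$; being closed, it is stable under the closure $\mathbb Z_p$ of $\mathbb Z$. A submodule of $\mathbb Z_p^r$ is finitely generated because $\mathbb Z_p$ is Noetherian. So $B$ is spanned by the columns of an $r\times k$ matrix $Q$, and adding zero columns we may assume $k\ge r$. For $I\subseteq\{1,\dots,r\}$ and $K\subseteq\{1,\dots,k\}$ with $|K|=|I|$ let $Q_{I,K}$ be the square submatrix with rows $I$ and columns $K$, with $\det Q_{\emptyset,\emptyset}=1$. The projection of $B$ to $\mathbb Z_p^I$ is spanned by the columns of the matrix formed by the rows $I$ of $Q$. By \eqref{eq:smith}, $\min_Kv_p(\det Q_{I,K})$ equals $\kappa_I$ if $I\in\mathcal I$ and $\infty$ otherwise.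

The quotient of $\prod_i\mathbb Z/p^{c_i}$ by $B(c)$ is $\mathbb Z_p^r/(B+\prod_ip^{c_i}\mathbb Z_p)$, the cokernel of the $r\times(k+r)$ matrix $R=[\,Q\mid\operatorname{diag}(p^{c_1},\dots,p^{c_r})\,]$. An $r\times r$ minor of $R$ uses the diagonal columns indexed by some set $J$ and the columns of $Q$ indexed by some $K$ with $|K|=r-|J|$. Expanding along the diagonal columns, each of which has a single nonzero entry, gives $\pm p^{\sum_{i\in J}c_i}\det Q_{I,K}$, where $I$ is the complement of $J$. By \eqref{eq:smith},
\[
\sum_{i=1}^rc_i-\log_p|B(c)|=\min_{I\in\mathcal I}\Big(\sum_{i\notin I}c_i+\kappa_I\Big),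
\]
and this is the stated formula.
\end{proof}

\subsection*{Finitely many primes}
The general case reduces to Lemma~\ref{lem:padic} one prime at a time. Suppose that the set $P$ of primes dividing some $\mu_j$ is finite, and put $c_{p,i}(j)=v_p(C_i(j))$. By the Chinese remainder theorem,
\[
A_j=\prod_{p\in P}A_{j,p},\quad A_{j,p}=\prod_{i=1}^r\mathbb Z/p^{c_{p,i}(j)},\qquad A=\prod_{p\in P}\prod_{i=1}^rO_{i,p},\quad O_{i,p}=\varprojlim_j\mathbb Z/p^{c_{p,i}(j)} .
\]

\begin{lemma}\label{lem:growth}
Suppose $P$ is finite. For each closed $B\le A$ there are families $\mathcal I_p\ni\emptyset$ $(p\in P)$ of subsets of $\{1,\dots,r\}$ such that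
\[
\log|B_j|=\sum_{p\in P}\log p\cdot\max_{I\in\mathcal I_p}\sum_{i\in I}c_{p,i}(j)+O(1)\qquad(j\to\infty),
\]
where the implied constant depends only on $B$.
\end{lemma}

\begin{proof}
A subgroup of a finite abelian group is the direct product of its Sylow subgroups. So $B_j=\prod_p(B_j\cap A_{j,p})$, and the $p$th factor is also the projection of $B_j$ to $A_{j,p}$. Let $B^{(p)}$ be the projection of $B$ to $A^{(p)}=\prod_iO_{i,p}$; it is closed by compactness. The map $A\to A_j$ is the product of the maps $A^{(p)}\to A_{j,p}$, so the projection of $B_j$ to $A_{j,p}$ is the image of $B^{(p)}$ in $A_{j,p}$. Hence $|B_j|$ is the product over $p\in P$ of the orders of these images.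

Fix $p$. The reductions $\mathbb Z_p\to\mathbb Z/p^{c_{p,i}(j)}$ are compatible and define a continuous map $\mathbb Z_p\to O_{i,p}$. It is surjective: if the nondecreasing sequence $(c_{p,i}(j))_j$ is unbounded it is an isomorphism, and otherwise it is the reduction modulo $p^c$, where $c$ is the eventual value. Let $\widetilde B\le\mathbb Z_p^r$ be the preimage of $B^{(p)}$ under the resulting surjection $\mathbb Z_p^r\to A^{(p)}$. It is closed, it maps onto $B^{(p)}$, and so its image in $A_{j,p}$ under reduction is the image of $B^{(p)}$. Lemma~\ref{lem:padic} applied to $\widetilde B$ gives $\mathcal I_p$ and an error of at most $\kappa\log p$, independent of $j$. The errors add up to $O(1)$ because $P$ is finite.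
\end{proof}

\section{Finite and prescribed spectra}\label{sec:spectra}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
Let $2\le m_n\le M$ for all $n$. Take $s_i=M^{2i}$ and $\mu_j=m_{d_j}$, so that $T_{\boldsymbol\mu}=T_D$. Let $r=2$, let $E_1$ be the set of odd and $E_2$ the set of even positive integers, and let $A=O_1\times O_2$ and $G=G(A,S)$. By Lemma~\ref{lem:structure}, $G$ is closed and weakly branch. By Lemmas~\ref{lem:transfer} and~\ref{lem:sparse}, its spectra equal those of $A$, and these coincide because $A$ is abelian.

\emph{The spectrum is finite.} Every prime dividing some $\mu_j$ is at most $M$, so $P$ is finite. By Lemma~\ref{lem:growth}, for closed $B\le A$ the function $j\mapsto\log|B_j|$ agrees up to a bounded error with a function determined by the tuple $(\mathcal I_p)_{p\in P}$. Since $\log|A_j|\to\infty$, the error does not affect the lower limit, and $\operatorname{hdim}_A(B)$ depends only on the tuple. There are finitely many tuples of families of subsets of $\{1,2\}$ indexed by $P$.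

\emph{The spectrum meets $(0,1)$.} Take $B=O_1$. Then $|B_j|=C_1(j)$ and $|A_j|=C_1(j)C_2(j)$, so for $j\ge1$
\[
\frac{\log|B_j|}{\log|A_j|}=\frac1{1+\rho_j},\qquad\rho_j=\frac{\log C_2(j)}{\log C_1(j)} .
\]
The product $C_1(j)$ has $\lceil j/2\rceil$ factors and $C_2(j)$ has $\lfloor j/2\rfloor$ factors, all in $[2,M]$. Hence $\rho_j\le\log M/\log2$ for all $j$, and $\rho_j\ge\log2/\log M$ for even $j$. The first bound controls all terms from below and the second controls infinitely many terms from above, so
\[
0<\frac{\log2}{\log2+\log M}\le\operatorname{hdim}_A(O_1)\le\frac{\log M}{\log2+\log M}<1 .\qedhere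
\]
\end{proof}

On the binary tree, with $M=2$, this is the second group of Section~\ref{sec:example}. There $c_{2,1}(j)$ and $c_{2,2}(j)$ are both $j/2+O(1)$, so Lemma~\ref{lem:growth} allows only the dimensions $0$, $\frac12$ and $1$, and the spectrum is $\{0,\frac12,1\}$. Boundedness of $\mathbf m$ was used three times in the proof: in Lemma~\ref{lem:sparse}, in the finiteness of $P$, and in the bounds for $\rho_j$.

\begin{remark}\label{rem:consistent}
There is no conflict with Theorem~\ref{thm:known}, because in these groups the rigid level stabilizers are as small as possible. Let $g\in\operatorname{rist}_G(v)$ with $v$ of level $n\ge1$. Choose a vertex $u\ne v|_1$ of level $1$ and an infinite ray through $u$; no vertex $x$ of the ray is below $v$, so $g$ fixes them all. Then $\pi(g)$ fixes the vertices $x_D$, which meet every level of $T_D$. Since $A_j$ acts regularly on level $j$, we get $\pi(g)=1$. Thus $\operatorname{Rist}_G(n)\le\ker\pi$, which has dimension $0$ by Lemma~\ref{lem:transfer}, and the hypothesis of Theorem~\ref{thm:known}(i) fails.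
\end{remark}

On the $m$-adic tree all $\mu_j$ are equal, so the exponents $c_{p,i}(j)$ just count the elements of $E_i$. If the sets $E_i$ have densities, every lower limit is a limit and can be computed.

\begin{proof}[Proof of Theorem~\ref{thm:C}]
By Theorem~\ref{thm:B} it suffices to find closed level-transitive groups $A\le\operatorname{Aut}T_m$ with the stated spectra. Both groups below are abelian, so their two spectra coincide.

(a) We need a partition with densities $\alpha_1,\dots,\alpha_r$. Fix an irrational number $\theta$, write $\{y\}$ for the fractional part of $y$, and let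
\[
E_i=\big\{j\ge1:\ \{j\theta\}\in[\alpha_1+\dots+\alpha_{i-1},\ \alpha_1+\dots+\alpha_i)\big\}.
\]
The intervals partition $[0,1)$, so the $E_i$ partition $\mathbb Z_{\ge1}$. Weyl's equidistribution theorem states that for an interval $J\subseteq[0,1)$ the proportion of $e\le j$ with $\{e\theta\}\in J$ tends to the length of $J$. So $|E_i\cap[1,j]|=\alpha_ij+o(j)$, and $E_i$ is infinite because $\alpha_i>0$. Let $A=O_1\times\dots\times O_r$ with all $\mu_j=m$. Then $P$ is the set of prime divisors of $m$,
\[
c_{p,i}(j)=v_p(m)\,|E_i\cap[1,j]|=v_p(m)\,(\alpha_ij+o(j)),\qquad\log|A_j|=j\log m .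
\]
Let $B\le A$ be closed. Dividing the formula of Lemma~\ref{lem:growth} by $j\log m$ and letting $j\to\infty$, and using that a maximum of finitely many convergent sequences converges to the maximum of the limits, we obtain
\[
\operatorname{hdim}_A(B)=\sum_{p\mid m}\lambda_p\max_{I\in\mathcal I_p}\sum_{i\in I}\alpha_i .
\]
Choosing for each $p$ a set $I_p\in\mathcal I_p$ that attains the maximum, we see that this number lies in the stated set. Conversely, given sets $I_p$, the closed subgroup $B=\prod_{p\mid m}\prod_{i\in I_p}O_{i,p}$ has $B_j=\prod_p\prod_{i\in I_p}\mathbb Z/p^{c_{p,i}(j)}$, so $\log|B_j|=\sum_p\log p\sum_{i\in I_p}c_{p,i}(j)$ and its dimension is $\sum_p\lambda_p\sum_{i\in I_p}\alpha_i$. If $m$ is a power of a prime $p$, then $\lambda_p=1$ and the set consists of the subset sums of $\alpha_1,\dots,\alpha_r$, which gives the two special cases.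

(b) Let $A=\prod_{j\ge1}\mathbb Z/m$ act on $T_m$ by coordinatewise translation, without carries. It is compact, hence closed in $\operatorname{Aut}T_m$, and $A_j=(\mathbb Z/m)^j$ acts transitively on level $j$. For $U\subseteq\mathbb Z_{\ge1}$ the closed subgroup $\prod_{j\in U}\mathbb Z/m$ has dimension $\liminf_j|U\cap[1,j]|/j$. Given $\beta\in[0,1]$, let $U=\{j:\lfloor j\beta\rfloor>\lfloor(j-1)\beta\rfloor\}$. The sequence $\lfloor j\beta\rfloor$ starts at $0$ and increases in steps of $0$ or $1$, so $|U\cap[1,j]|=\lfloor j\beta\rfloor$ and the dimension is $\beta$.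
\end{proof}

When $m$ has several prime divisors, even a single odometer splits into its $p$-parts, which have dimensions $\lambda_p$. For $m=6$ and $r=1$ the set in (a) is $\{0,\log2/\log6,\log3/\log6,1\}$.

\section{Arbitrary trees}\label{sec:arbitrary}

For unbounded $\mathbf m$ the argument above meets two obstacles, both visible for $m_n=2^{n!}$, where $\log_2|V_{n-1}|=1!+\dots+(n-1)!\le2\,(n-1)!$ is negligible against $\log_2m_n=n!$.

First, no choice of $S$ makes the kernel negligible at the levels $n=s_i$. If $A$ acts regularly on the levels of $T_D$, then $|A_{\delta(n)}|\le|V_{n-1}|$ and $\nu(n)\ge m_n$ at such a level, so $\varepsilon_n\ge n/2$. We therefore give up Lemma~\ref{lem:transfer} and estimate a single subgroup $H=\pi^{-1}(B)$. Since $H$ contains $\ker\pi$, a large kernel only pushes the ratio $\log|H_n|/\log|G_n|$ up, which does not harm a lower bound. For an upper bound on a lower limit, a subsequence of levels is enough, and we use the levels $s_{i+1}-1$, just before the kernel grows again.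

Second, splitting the coordinates into two classes no longer gives a dimension in $(0,1)$. For $\mu_j=2^{j!}$ and the partition into odd and even integers, $\log|(O_1)_j|/\log|A_j|\le2(j-1)!/j!$ for even $j$, so $O_1$ has dimension $0$. The splitting must take place inside each coordinate. We need on each $\mathbb Z/m$ a transitive group with a normal subgroup that occupies a share of its logarithmic order bounded away from $0$ and $1$, uniformly in $m$. The holomorph
\[
\operatorname{Hol}(\mathbb Z/m)=\{x\mapsto ux+t:\ u\in(\mathbb Z/m)^\times,\ t\in\mathbb Z/m\}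
\]
does this for $m\ge3$. It has order $m\phi(m)$, where $\phi$ is Euler's function, and the translations form a normal subgroup of order $m$, the kernel of the homomorphism $(x\mapsto ux+t)\mapsto u$.

\begin{lemma}\label{lem:phi}
For $m\ge3$ we have $m^{1/3}\le\phi(m)\le m$, and therefore
\[
\tfrac12\log(m\phi(m))\le\log m\le\tfrac34\log(m\phi(m)).
\]
\end{lemma}

\begin{proof}
The bound $\phi(m)\le m$ holds by definition. For a prime power $p^k$ we have $\phi(p^k)=p^{k-1}(p-1)$. If $k\ge2$ this is at least $p^{k-1}\ge p^{k/2}$. If $k=1$ and $p\ge3$, then $(p-1)^2\ge2(p-1)\ge p$, so $\phi(p)\ge p^{1/2}$. In the remaining case $\phi(2)=2^{1/2}/\sqrt2$. Since $\phi$ is multiplicative, $\phi(m)\ge\sqrt{m/2}$ for all $m$. Raising to the sixth power shows that $\sqrt{m/2}\ge m^{1/3}$ is equivalent to $m^3/8\ge m^2$, that is, to $m\ge8$. For $m=3,4,5,6,7$ the values $\phi(m)=2,2,4,2,6$ are at least $2>m^{1/3}$. Finally, the left inequality in the display is equivalent to $\log\phi(m)\le\log m$ and the right one to $\log\phi(m)\ge\frac13\log m$.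
\end{proof}

For $m=2$ the holomorph is $\mathbb Z/2$ and has no intermediate subgroup. But the coordinates with $m_d=2$ all have the same size, so among them we can alternate as in Theorem~\ref{thm:A}.

\begin{proof}[Proof of Theorem~\ref{thm:D}]
Put $w_n=\log(m_n\phi(m_n))\ge\log2$.

\emph{The set $S$.} Let $s_1=2$. Suppose $s_1<\dots<s_i$ are chosen. Then $\nu(s_i)=\prod_{k\le i}m_{s_k}^{|V_{k-1}|}$ is determined, whatever the later choices. Since $w_n\ge\log2$ for all $n$, we can choose $s_{i+1}>s_i+1$ so large that
\begin{equation}\label{eq:choice}
\sum_{n<s_{i+1},\ n\notin\{s_1,\dots,s_i\}}w_n\ \ge\ i\,\big(1+\log\nu(s_i)\big).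
\end{equation}
The complement $D$ of $S=\{s_i\}$ contains every $s_i+1$ and so is infinite.

\emph{The group $G$.} Let $A=\prod_{d\in D}\operatorname{Hol}(\mathbb Z/m_d)$ act on $T_D$ coordinatewise. It is compact, hence closed in $\operatorname{Aut}T_D$. It is level-transitive because each factor contains the translations. Each factor acts faithfully on its coordinate, so $A_{\delta(n)}$ is the product of the factors with $d\le n$, and
\[
\log|A_{\delta(n)}|=W(n):=\sum_{d\in D,\ d\le n}w_d .
\]
Let $G=G(A,S)$, which is closed and weakly branch by Lemma~\ref{lem:structure}.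

\emph{The subgroup $H$.} For $d\in D$ with $m_d\ge3$ let $B_d$ be the group of translations. List the $d\in D$ with $m_d=2$ in increasing order, and let $B_d=\operatorname{Hol}(\mathbb Z/2)$ for the 1st, 3rd, 5th, \dots\ and $B_d=1$ for the 2nd, 4th, \dots\ of them. Each $B_d$ is normal in its factor, so $B=\prod_{d\in D}B_d$ is a closed normal subgroup of $A$, and $H=\pi^{-1}(B)$ is a closed normal subgroup of $G$. Put $L(n)=\log\nu(n)$ and $Y(n)=\log|B_{\delta(n)}|=\sum_{d\in D,\,d\le n}\log|B_d|$. Since $H\supseteq\ker\pi$, Lemma~\ref{lem:structure} shows that $H_n$ contains $\ker\pi_n$ and maps onto $B_{\delta(n)}$. Hence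
\[
\log|H_n|=L(n)+Y(n),\qquad\log|G_n|=L(n)+W(n).
\]

\emph{Comparison of $Y$ and $W$.} If $m_d\ge3$, then $\frac12w_d\le\log|B_d|\le\frac34w_d$ by Lemma~\ref{lem:phi}. If $q$ of the $d\in D\cap[1,n]$ have $m_d=2$, they contribute $q\log2$ to $W(n)$ and $\lceil q/2\rceil\log2$ to $Y(n)$, and $\frac q2\le\lceil q/2\rceil\le\frac{3q}4+1$. Summing,
\[
\tfrac12W(n)\le Y(n)\le\tfrac34W(n)+\log2 .
\]

\emph{Lower bound.} For every $n\ge1$ we have $W(n)>0$, since $1\in D$, and $L(n)\ge0$, so
\[
\frac{\log|H_n|}{\log|G_n|}\ge\frac{L(n)+\frac12W(n)}{L(n)+W(n)}\ge\frac12 .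
\]

\emph{Upper bound.} Let $n=s_{i+1}-1$. Then $S\cap[1,n]=\{s_1,\dots,s_i\}$, so $L(n)=\log\nu(s_i)$ and $W(n)$ is the left side of \eqref{eq:choice}. Thus $W(n)\ge i\,L(n)$ and $W(n)\ge i$, and
\[
\frac{\log|H_n|}{\log|G_n|}\le\frac{L(n)+\frac34W(n)+\log2}{W(n)}\le\frac34+\frac1i+\frac{\log2}i .
\]
The right side tends to $\frac34$ as $i\to\infty$. Therefore $\frac12\le\operatorname{hdim}_G(H)\le\frac34$.
\end{proof}

\begin{thebibliography}{1}

\bibitem{FGU}
Jorge Fari\~na-Asategui, Oihana Garaialde Oca\~na, Jone Uria-Albizuri,
\emph{On finitely generated Hausdorff spectra of groups acting on rooted trees},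
arXiv:2504.11948 (2025).

\end{thebibliography}
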